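\title{The expected diameter of a random connected graph with given degrees}

\begin{abstract}
Let $\mathbf G$ be a uniformly random connected simple graph on $n$ labeled vertices with prescribed degrees, of which $k\ge 1$ differ from $2$. We prove that $\mathbb E[\operatorname{diam}\mathbf G]\le Cn/\sqrt k$ with a universal constant $C$. This confirms a conjecture from a paper of Addario-Berry and Crudele: if fewer than $(1-\varepsilon)n$ vertices have degree $2$, then the expected diameter is $O(\sqrt{n/\varepsilon})$. The bound is attained up to a constant for all $n\ge5$ and $1\le k\le n$. If the surplus $s$ is at least $2100k$ and at least $3(s+k)$ vertices have degree $2$, then the expected diameter has order $(n/s)\log s$, whatever the other details of the degree sequence. For $s\le k^2$ the upper bound follows from a known estimate. The other results are proved directly, by writing $\mathbf G$ as a random multigraph on the vertices of degree different from $2$ whose edges are subdivided according to a uniform weak composition.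
\end{abstract}

\section{Introduction}\label{sec:intro}

A \emph{degree sequence} is a sequence $\mathrm d=(d_1,\dots,d_n)$ of positive integers with even sum. Let $\mathcal C_{\mathrm d}$ be the set of connected simple graphs on $[n]=\{1,\dots,n\}$ in which every vertex $v$ has degree $d_v$. We always assume that $\mathcal C_{\mathrm d}\neq\emptyset$, and $\mathbf G$ denotes a uniformly random element of $\mathcal C_{\mathrm d}$. The diameter $\operatorname{diam}G$ of a connected graph is the largest graph distance between two of its vertices. The \emph{surplus} of $\mathrm d$ is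
\[
s=1+\tfrac12\sum_{v\in[n]}d_v-n .
\]
Every $G\in\mathcal C_{\mathrm d}$ has $n-1+s$ edges, that is, $s$ more than a spanning tree. So $s\ge0$, and $s=0$ exactly when the elements of $\mathcal C_{\mathrm d}$ are trees. We write $n_2(\mathrm d)$ for the number of vertices of degree $2$. Logarithms are natural, and $C,c$ denote universal positive constants whose values may change from one occurrence to the next.

How large can $\mathbb E[\operatorname{diam}\mathbf G]$ be? For $\mathrm d=(1,1,2,\dots,2)$ every graph in $\mathcal C_{\mathrm d}$ is a path, of diameter $n-1$. A useful bound must therefore depend on how many vertices do not have degree $2$. The problem that we solve is taken from Addario-Berry and Crudele~\cite{ABC}. Its starting point is the following known bound, which we use without proof.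

\begin{theorem}[Known bound; see \cite{ABC}]\label{thm:known}
There is a constant $C_0>0$ such that for all $\varepsilon>0$ and all degree sequences $\mathrm d$ of length $n$ and surplus $s$ with $n_2(\mathrm d)<(1-\varepsilon)n$,
\[
\mathbb E[\operatorname{diam}\mathbf G]\le C_0\Big(\sqrt{n/\varepsilon}+\frac{\log(s+1)}{\varepsilon}\Big).
\]
\end{theorem}

The conjecture is that $\log(s+1)$ can be replaced by $\log(\varepsilon n+1)$: there is a universal constant $C$ such that, for all $\varepsilon>0$ and all $\mathrm d$ with $n_2(\mathrm d)<(1-\varepsilon)n$,
\begin{equation}\label{eq:conj}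
\mathbb E[\operatorname{diam}\mathbf G]\le C\Big(\sqrt{n/\varepsilon}+\frac{\log(\varepsilon n+1)}{\varepsilon}\Big).
\end{equation}
We have
\begin{equation}\label{eq:logsqrt}
\log(1+x)\le\sqrt x\qquad(x\ge0),
\end{equation}
because $t-\log(1+t^2)$ vanishes at $t=0$ and has derivative $(1-t)^2/(1+t^2)\ge0$. With $x=\varepsilon n$ this gives $\log(\varepsilon n+1)/\varepsilon\le\sqrt{n/\varepsilon}$, so \eqref{eq:conj} says that $\mathbb E[\operatorname{diam}\mathbf G]=O(\sqrt{n/\varepsilon})$ uniformly in $\varepsilon$ and $\mathrm d$.

\subsection*{Results}

Call a vertex $v$ a \emph{hub} if $d_v\neq2$, let $U$ be the set of hubs, and put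
\[
k=|U|,\qquad N=n_2(\mathrm d)=n-k,\qquad m=\tfrac12\sum_{v\in U}d_v .
\]
Every graph in $\mathcal C_{\mathrm d}$ has $N+m=n-1+s$ edges, so $m=s+k-1$, and $k\le m+1$. We assume throughout that $k\ge1$. This holds whenever $n_2(\mathrm d)<(1-\varepsilon)n$; if $k=0$, then $\mathbf G$ is a cycle and there is nothing to ask.

\begin{theorem}\label{thm:upper}
We have $\mathbb E[\operatorname{diam}\mathbf G]\le Cn/\sqrt k$, and if $s>k^2$, then even $\mathbb E[\operatorname{diam}\mathbf G]\le Cn/k$. Consequently, if $n_2(\mathrm d)<(1-\varepsilon)n$, then $\mathbb E[\operatorname{diam}\mathbf G]\le C\sqrt{n/\varepsilon}$, and \eqref{eq:conj} holds.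
\end{theorem}

\begin{theorem}\label{thm:sharp}
For all $n\ge5$ and $1\le k\le n$ there is a degree sequence $\mathrm d$ of length $n$ with $n-n_2(\mathrm d)=k$, $\mathcal C_{\mathrm d}\ne\emptyset$ and $\mathbb E[\operatorname{diam}\mathbf G]\ge n/(16\sqrt k)$. Hence the supremum of $\mathbb E[\operatorname{diam}\mathbf G]$ over all $\mathrm d$ of length $n$ with $n-n_2(\mathrm d)=k$ is $\Theta(n/\sqrt k)$, and the bound $\sqrt{n/\varepsilon}$ is optimal up to constants for all $n\ge5$ and $1/n\le\varepsilon<1$.
\end{theorem}

\begin{theorem}\label{thm:order}
\begin{enumerate}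
\item[(i)] If $m\ge4$, then $\mathbb E[\operatorname{diam}\mathbf G]\le C\,\frac{N+m}{m}\,(k+\log m)$.
\item[(ii)] If $m\ge4$ and $N\ge3m$, then $\mathbb E[\operatorname{diam}\mathbf G]\ge c\,\frac nm\log m$.
\item[(iii)] If $s\ge2100\,k$ and $N\ge3(s+k)$, then $c\,\frac ns\log s\le\mathbb E[\operatorname{diam}\mathbf G]\le C\,\frac ns\log s$, whatever the other details of $\mathrm d$.
\end{enumerate}
\end{theorem}

\subsection*{What to expect}

Erase each vertex of degree $2$ from $G\in\mathcal C_{\mathrm d}$ and merge its two edges into one. The result is a connected multigraph $K$ on the $k$ hubs with $m$ edges, the \emph{kernel} of $G$ (leaves are hubs and are kept). Conversely, $G$ arises from $K$ by replacing each edge by a path, which we call a \emph{strand}; see Figure~\ref{fig:kernel}. The $N+m$ edges of $G$ are spread over $m$ strands, so the average length of a strand is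
\[
\mu=\frac{N+m}{m}\ge1 .
\]
One guesses that the diameter of $\mathbf G$ is about $\mu(\operatorname{diam}K+\log m)$: the first term is the cost of crossing the kernel, and the second is the length of the longest of $m$ strands whose lengths have exponential tails at scale $\mu$. Proposition~\ref{prop:stretch} proves this as an upper bound.

For $s=0$ we have $\mu=(n-1)/(k-1)$ and the kernel is a random tree on $k$ vertices. For the trees of Section~\ref{sec:trees}, two leaves of the kernel are at expected distance at least $\sqrt{k-2}/8$. The product has order $n/\sqrt k$, which is $\sqrt{n/\varepsilon}$ when $k$ is about $\varepsilon n$. Additional edges should only help, so $n/\sqrt k$ is the natural candidate for the worst case.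

To compare with Theorem~\ref{thm:known}, apply it with $\varepsilon=k/(2n)$, which is allowed since $N=n-k<n-k/2$:
\begin{equation}\label{eq:knownk}
\mathbb E[\operatorname{diam}\mathbf G]\le C_0\Big(\frac{\sqrt2\,n}{\sqrt k}+\frac{2n}{k}\log(s+1)\Big).
\end{equation}
The second term matters only if $\log(s+1)$ is large compared with $\sqrt k$. As $s+1\le n^2$, what is missing is the range of very few hubs and very large surplus. There the second term of \eqref{eq:knownk} has the shape of the longest-strand term, but with the average length $n/k$ of the tree case, whereas the true average is $\mu=1+N/m\le 1+n/s$. The gain in $\mu$ is so large that for $s>k^2$ the trivial bound $\operatorname{diam}K\le k-1$ suffices. This is the proof of Theorem~\ref{thm:upper}.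

Section~\ref{sec:onehub} works out the case $k=1$ and collects the facts about weak compositions. Section~\ref{sec:kernel} describes the law of the kernel and the strand lengths and proves Theorem~\ref{thm:order}(i) and~(ii). Theorems~\ref{thm:upper} and~\ref{thm:sharp} follow in Sections~\ref{sec:upper} and~\ref{sec:trees}. Section~\ref{sec:dense} shows that a kernel with many edges per hub has logarithmic expected diameter, which gives Theorem~\ref{thm:order}(iii). Theorem~\ref{thm:known} is used only in Section~\ref{sec:upper}, and only when $s\le k^2$.

\section{One hub, and uniform weak compositions}\label{sec:onehub}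

Let $\mathrm d=(2m,2,\dots,2)$ with $m\ge2$, so that $k=1$, $N=n-1$ and $s=m$. A graph $G\in\mathcal C_{\mathrm d}$ consists of $m$ cycles through the hub that are otherwise disjoint. Since $G$ is simple, each cycle contains at least two vertices of degree $2$, and so $N\ge2m$. Order the cycles and orient each of them. This turns $G$ into a list of $m$ sequences, each of length at least $2$, in which every vertex of degree $2$ appears once, and each $G$ yields exactly $m!\,2^m$ lists. Write the lengths of the sequences as $2+X_1,\dots,2+X_m$. Then $(X_1,\dots,X_m)$ is a \emph{weak composition} of $Y=N-2m$ into $m$ parts, that is, a vector of $m$ nonnegative integers with sum $Y$, and each weak composition comes from exactly $N!$ lists. Hence the cycle lengths of $\mathbf G$, in uniformly random order, are $L_i=3+X_i$ with $(X_i)$ a uniform weak composition. Every vertex of the $i$th cycle is within distance $L_i/2$ of the hub, and one of them is at distance $\lfloor L_i/2\rfloor\ge L_i/3$. Therefore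
\[
\tfrac13\max_iL_i\le\operatorname{diam}\mathbf G\le\max_iL_i ,
\]
and the problem is reduced to the largest part of a uniform weak composition.

Recall that the number of weak compositions of $Y$ into $b$ parts is $\binom{Y+b-1}{b-1}$. The next lemma contains all that we use about them: the joint upper tails of the parts are bounded as if the parts were independent geometric variables, and the largest part exceeds the mean $Y/b$ by a factor of order $\log b$. We need two elementary facts. First,
\begin{equation}\label{eq:exp}
1-u\ge e^{-2u}\qquad(0\le u\le\tfrac12),
\end{equation}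
since $1-u-e^{-2u}$ is concave, vanishes at $0$ and is positive at $\frac12$. Second, if $W\ge0$ and $\mathbb P(W\ge x)\le Ae^{-\lambda x}$ for all $x\ge0$, where $A\ge1$ and $\lambda>0$, then
\begin{equation}\label{eq:integrate}
\mathbb E[W]\le\int_0^\infty\min(1,Ae^{-\lambda x})\,dx=\frac{1+\log A}{\lambda}.
\end{equation}

\begin{lemma}\label{lem:comp}
Let $Y\ge0$ and $b\ge2$ be integers, let $(X_1,\dots,X_b)$ be a uniform weak composition of $Y$ into $b$ parts, and put $\kappa=\frac{b-1}{Y+b-1}$.
\begin{enumerate}
\item[(a)] Let $x_1,\dots,x_b\ge0$ be integers with sum $x$. Then $\mathbb P(X_i\ge x_i\text{ for all }i)$ equals $\prod_{j=1}^{b-1}\big(1-\frac{x}{Y+j}\big)$ if $x\le Y$ and $0$ otherwise. In both cases it is at most $e^{-\kappa x}$.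
\item[(b)] For every $F\subset[b]$ and every real $x\ge0$, $\ \mathbb P\big(\sum_{i\in F}X_i\ge x\big)\le2^{|F|}e^{-\kappa x/2}$.
\item[(c)] $\dfrac{Y\log b}{16\,b}-1\le\mathbb E\big[\max_iX_i\big]\le\dfrac{1+\log b}{\kappa}$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Subtracting $x_i$ from the $i$th part maps the event bijectively onto the weak compositions of $Y-x$ into $b$ parts. For $x\le Y$ the probability is thus
\[
\binom{Y-x+b-1}{b-1}\Big/\binom{Y+b-1}{b-1}=\prod_{j=1}^{b-1}\frac{Y-x+j}{Y+j},
\]
and each of the $b-1$ factors is at most $e^{-x/(Y+b-1)}$.

(b) To use (a) we express an exponential moment through the events $\{X_i\ge y\}$. Put $c_0=1$ and $c_y=e^{\kappa y/2}-e^{\kappa(y-1)/2}=e^{\kappa y/2}(1-e^{-\kappa/2})$ for $y\ge1$. The sum telescopes: $e^{\kappa X_i/2}=\sum_{y\ge0}c_y\mathbf 1[X_i\ge y]$. Multiply over $i\in F$, expand, and bound each term by (a):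
\[
\mathbb E\Big[e^{\frac\kappa2\sum_{i\in F}X_i}\Big]\le\Big(\sum_{y\ge0}c_ye^{-\kappa y}\Big)^{|F|}=\Big(1+(1-e^{-\kappa/2})\sum_{y\ge1}e^{-\kappa y/2}\Big)^{|F|}=(1+e^{-\kappa/2})^{|F|}\le2^{|F|}.
\]
Markov's inequality gives the claim.

(c) By (a), $\mathbb P(\max_iX_i\ge x)\le be^{-\kappa\lceil x\rceil}\le be^{-\kappa x}$, and \eqref{eq:integrate} gives the upper bound. For the lower bound let $Y\ge1$, $y_0=\frac{Y\log b}{4b}$ and $x=\lfloor y_0\rfloor$. Then $x\le Y/4$, since $\log b\le b$. By (a) and \eqref{eq:exp},
\[
\mathbb P(X_i\ge x)\ge\Big(1-\frac{x}{Y+1}\Big)^{b-1}\ge e^{-2xb/Y}\ge b^{-1/2}.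
\]
For $i\ne i'$, (a) and the inequality $1-2u\le(1-u)^2$ give
\[
\mathbb P(X_i\ge x,\,X_{i'}\ge x)=\prod_{j=1}^{b-1}\Big(1-\frac{2x}{Y+j}\Big)\le\mathbb P(X_i\ge x)\,\mathbb P(X_{i'}\ge x).
\]
So the number $Q$ of parts that are at least $x$ is a sum of negatively correlated indicators. It satisfies $\operatorname{Var}Q\le\mathbb E[Q]$ and $\mathbb E[Q]\ge\sqrt b\ge\sqrt2$, and Chebyshev's inequality gives $\mathbb P(Q=0)\le1/\mathbb E[Q]\le1/\sqrt2<\frac34$. Hence $1+\mathbb E[\max_iX_i]\ge1+x/4\ge y_0/4$.
\end{proof}

In the one-hub case $b=m$ and $1/\kappa=\frac{N-m-1}{m-1}\le\frac{2n}{m}$, so part (c) gives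
\[
\mathbb E[\operatorname{diam}\mathbf G]\le3+\frac{2n}{m}(1+\log m).
\]
If $N\ge3m$, then $Y\ge N/3\ge n/6$, and part (c) also gives $\mathbb E[\operatorname{diam}\mathbf G]\ge\frac{n\log m}{288\,m}$. The order is $(n/s)\log s$, while the right side of \eqref{eq:knownk} exceeds $C_0n\log(s+1)$. If $N=2m$, then all cycles are triangles and the diameter is $2$, although $\frac nm\log m>2\log m$; so the hypothesis $N\ge3m$ of Theorem~\ref{thm:order}(ii) cannot be weakened to $N\ge2m$.

With several hubs three things change. The kernel is random, and its law is not uniform. Simplicity imposes a condition on parallel strands that is not a lower bound on each length separately. And a path between two hubs crosses many strands, so that we need sums of parts, as in Lemma~\ref{lem:comp}(b).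

\section{The kernel and its strands}\label{sec:kernel}

\subsection*{Matchings with loads}

A multigraph has automorphisms that exchange parallel edges or reverse loops, and these complicate counting. In Section~\ref{sec:onehub} we removed them by ordering and orienting the cycles; in general we label the ends of the edges. Let $S=\{(v,i):v\in U,\ 1\le i\le d_v\}$, ordered lexicographically. Its $2m$ elements are the \emph{half-edges}, and $v$ is the \emph{hub of} $(v,i)$. A perfect matching $M$ of $S$ defines a multigraph $K(M)$ on $U$, with one edge for each pair $\alpha\beta\in M$, joining the hubs of $\alpha$ and $\beta$. Loops and parallel edges are allowed. We write $M(\alpha)$ for the partner of $\alpha$.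

A \emph{load vector} for $M$ is a vector $\ell=(\ell_e)_{e\in M}$ of nonnegative integers; $\ell_e$ will be the number of vertices of degree $2$ placed on $e$. It is \emph{admissible} if
\begin{itemize}
\item $\ell_e\ge2$ for every loop $e$ of $K(M)$, and
\item for any two distinct hubs, at most one of the edges joining them has load $0$.
\end{itemize}
The \emph{weight} $w_N(M)$ is the number of admissible load vectors with total load $N$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.85,hub/.style={circle,fill=black,inner sep=2pt},two/.style={circle,draw,fill=white,inner sep=1.5pt}]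
\draw (0,0)--(-1,0.6)--(-1,-0.6)--(0,0)--(3,0)--(5,0);
\draw (0,0)--(1.5,0.9)--(3,0);
\draw (0,0)--(1,-0.9)--(2,-0.9)--(3,0);
\foreach \p in {(0,0),(3,0),(5,0),(8,0),(11,0),(13,0)} \node[hub] at \p {};
\foreach \p in {(-1,0.6),(-1,-0.6),(1.5,0.9),(1,-0.9),(2,-0.9),(4,0)} \node[two] at \p {};
\draw (8,0) .. controls (6.5,1.2) and (6.5,-1.2) .. (8,0);
\draw (8,0)--(13,0);
\draw (8,0) .. controls (9,1.2) and (10,1.2) .. (11,0);
\draw (8,0) .. controls (9,-1.2) and (10,-1.2) .. (11,0);
\node at (6.6,0) {$2$}; \node at (9.5,1.2) {$1$}; \node at (9.5,0.27) {$0$};
\node at (9.5,-1.2) {$2$}; \node at (12,0.27) {$1$};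
\end{tikzpicture}
\caption{Left: a simple graph with $k=3$ hubs (black) and $N=6$ vertices of degree $2$ (white). Right: its kernel, with $m=5$ edges, each labeled by the number of white vertices on the corresponding path. The graph is simple because the loop carries at least two white vertices and at most one of the three parallel edges carries none.}
\label{fig:kernel}
\end{figure}

\begin{lemma}\label{lem:law}
Let $\Omega$ be the set of pairs $(M,\ell)$ such that $K(M)$ is connected and $\ell$ is admissible for $M$ with total load $N$, and let $(\mathbf M,\boldsymbol\ell)$ be uniform on $\Omega$. Replace each pair $e=\alpha\beta\in\mathbf M$ with $\alpha<\beta$ by a path from the hub of $\alpha$ to the hub of $\beta$ with $\boldsymbol\ell_e$ internal positions, and fill the $N$ internal positions with the vertices of degree $2$ in a uniformly random order. The resulting graph is uniform on $\mathcal C_{\mathrm d}$. Moreover $\mathbb P(\mathbf M=M)$ is proportional to $w_N(M)\,\mathbf 1[K(M)\text{ is connected}]$, and given $\mathbf M$, the vector $\boldsymbol\ell$ is uniform among the admissible load vectors with total load $N$.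
\end{lemma}

\begin{proof}
A \emph{structure} is a perfect matching $M$ together with a sequence of vertices of degree $2$ for each $e\in M$, such that each vertex of degree $2$ occurs exactly once overall. The lengths of the sequences form its load vector $\ell$. Replacing the pairs of $M$ by paths as in the statement yields a multigraph $G$ on $[n]$ with degrees $\mathrm d$. It is connected if and only if $K(M)$ is.

The multigraph $G$ is simple if and only if $\ell$ is admissible. Indeed, a loop of $G$ arises exactly from a loop of $K(M)$ with load $0$. Two parallel edges of $G$ between distinct hubs arise exactly from two parallel edges of $K(M)$ with load $0$. Two parallel edges at a vertex $w$ of degree $2$ mean that the predecessor and the successor of $w$ on its path coincide; as the internal vertices of the path are distinct, this happens exactly when both are the same hub, that is, on a loop with load $1$. Thus a structure yields an element of $\mathcal C_{\mathrm d}$ if and only if $(M,\ell)\in\Omega$. Each $(M,\ell)\in\Omega$ belongs to exactly $N!$ structures, so the random structure in the statement is uniform among those that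 yield an element of $\mathcal C_{\mathrm d}$. It remains to show that all $G\in\mathcal C_{\mathrm d}$ arise equally often.

Fix $G\in\mathcal C_{\mathrm d}$ and delete the hubs. The components of what remains are paths or cycles. A cycle would be a component of $G$ without a hub, which is impossible since $G$ is connected and $k\ge1$. So each component is a path, and it is joined to the hubs by exactly two edges of $G$, one at each end (both at its only vertex if it has one vertex). These paths with their two joining edges, and the edges between hubs, are the strands of $G$. They partition the edges of $G$. Each strand has two ends, where an end is a pair (hub $v$, edge at $v$), and each such pair is an end of exactly one strand. In a structure yielding $G$, the paths that replace the pairs of $M$ are the strands of $G$, so the structure assigns to each half-edge at $v$ an edge of $G$ at $v$, bijectively. Conversely, a choice of such a bijection at every hub determines one structure yielding $G$: match the two half-edges assigned to the ends of a strand, and read its internal vertices starting from the smaller half-edge. These maps are inverse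 to each other, so $G$ arises from exactly $\prod_{v\in U}d_v!$ structures. The last sentence of the lemma restates the uniformity on $\Omega$.
\end{proof}

From now on $\mathbf G$ is the graph built in Lemma~\ref{lem:law}, $\mathbf K=K(\mathbf M)$ is its kernel, and $L_e=\boldsymbol\ell_e+1$ is the number of edges of the strand of $e\in\mathbf M$.

\begin{example}\label{ex:theta}
Take two hubs of degree $3$, so $m=3$. Of the $15$ matchings, $6$ give three parallel edges (a theta) and $9$ give a loop at each hub and one edge between the hubs (a dumbbell). For $N\ge1$ a theta has weight $\binom{N+2}2-3$, since only the three vectors with two zeros are excluded. A dumbbell has weight $\binom{N-2}{2}$ for $N\ge4$ and $0$ for $N\le 3$. For $N=2$ there are $6\cdot3\cdot2!=(3!)^2$ structures, which matches the single graph $K_4$ minus an edge. For $N=4$ the weights are $12$ and $1$, so $\mathbf K$ is a dumbbell with probability $9/(72+9)=1/9$, not $9/15$.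
\end{example}

\subsection*{Reduction to a weak composition}

Fix $M$. The condition on loops is a lower bound on single loads, which a shift removes. The condition on parallel edges is not of this form, so we split the admissible vectors into pieces on which it is. Conditioning on the set of all edges with load $0$ would achieve this, but it may leave too few free coordinates: for a tree kernel and $N=1$ it leaves one out of $m$. We therefore fix a load to $0$ only where parallel edges force a case distinction.

A \emph{class} is the set of all edges of $K(M)$ joining a given pair of distinct hubs. List the edges of each nonempty class as $e_1,\dots,e_r$, in an order that depends only on $M$. The \emph{type} of an admissible vector $\ell$ on the class is the index $i\ge2$ with $\ell_{e_i}=0$ if there is one (it is then unique), and $1$ otherwise. On this class, admissibility together with the type amounts to: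
\begin{itemize}
\item type $1$: $\ \ell_{e_1}\ge0$ and $\ell_{e_j}\ge1$ for $j\ge2$;
\item type $i\ge2$: $\ \ell_{e_i}=0$ and $\ell_{e_j}\ge1$ for $j\ne i$.
\end{itemize}
Let $\tau$ be a choice of a type for each class. The admissible vectors of type $\tau$ form the set
\[
\{\ell:\ \ell_e=0\text{ for }e\in Z_\tau,\ \ \ell_e\ge g_e\text{ for }e\notin Z_\tau\},
\]
where $Z_\tau$ consists of the edge $e_i$ of each class of type $i\ge2$, and $g_e\in\{0,1,2\}$ is the lower bound listed above, with $g_e=2$ for loops. The set $Z_\tau$ contains at most one edge from each class of size at least $2$ and no other edge, so $|Z_\tau|\le m/2$. Put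
\begin{equation}\label{eq:ab}
b_\tau=m-|Z_\tau|\in[m/2,m],\qquad a_\tau=\sum_{e\notin Z_\tau}g_e\in[0,2m].
\end{equation}
The vectors of type $\tau$ with total load $N$ correspond, via $\ell_e\mapsto\ell_e-g_e$, to the weak compositions of $N-a_\tau$ into $b_\tau$ parts. Hence
\begin{equation}\label{eq:weight}
w_N(M)=\sum_{\tau:\,a_\tau\le N}\binom{N-a_\tau+b_\tau-1}{b_\tau-1}.
\end{equation}
For the theta of Example~\ref{ex:theta}, type $1$ has $(a,b)=(2,3)$, types $2$ and $3$ have $(a,b)=(2,2)$, and indeed $\binom N2+2(N-1)=\binom{N+2}2-3$.

Let $\boldsymbol\tau$ be the type of $\boldsymbol\ell$, write $a,b$ for $a_{\boldsymbol\tau},b_{\boldsymbol\tau}$, and let $Y=N-a$. Define $X_e=\boldsymbol\ell_e-g_e$ for $e\notin Z_{\boldsymbol\tau}$ and $X_e=0$ for $e\in Z_{\boldsymbol\tau}$. By Lemma~\ref{lem:law}, given $\mathbf M$ and $\boldsymbol\tau$ the vector $(X_e)_{e\notin Z_{\boldsymbol\tau}}$ is a uniform weak composition of $Y$ into $b$ parts, and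
\begin{equation}\label{eq:LX}
X_e+1\le L_e\le X_e+3\qquad(e\in\mathbf M).
\end{equation}
If $m\ge4$, then $b\ge2$, so Lemma~\ref{lem:comp} applies; this is the role of the hypothesis $m\ge4$. Moreover $b-1\ge b/2\ge m/4$ and $Y\le N$, and $t\mapsto t/(Y+t)$ is nondecreasing, so
\begin{equation}\label{eq:kappa}
\kappa=\frac{b-1}{Y+b-1}\ge\frac{m/4}{N+m/4}\ge\frac1{4\mu}.
\end{equation}

\subsection*{From the kernel to the graph}

\begin{proposition}\label{prop:stretch}
If $m\ge4$, then $\mathbb E[\operatorname{diam}\mathbf G\mid\mathbf M]\le51\,\mu\,(\operatorname{diam}\mathbf K+\log m)$.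
\end{proposition}

The crude bound $\operatorname{diam}\mathbf G\le(\operatorname{diam}\mathbf K+1)\max_eL_e$ would give the product of $\operatorname{diam}\mathbf K+1$ and $\mu\log m$, and thus $\log^2s$ in Theorem~\ref{thm:order}(iii). To get the sum we bound the total length of one path for each pair of hubs.

\begin{proof}
Let $D=\operatorname{diam}\mathbf K$. For each pair $(u,v)$ of hubs choose, as a function of $\mathbf M$, a shortest path in $\mathbf K$ from $u$ to $v$, with edge set $F_{uv}$; then $|F_{uv}|\le D$. A vertex on the strand of $e$ is within distance $L_e/2$ of a hub. By \eqref{eq:LX},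
\[
\operatorname{diam}\mathbf G\le\max_{u,v}\sum_{e\in F_{uv}}L_e+\max_eL_e\le3D+R+3+X^*,
\]
where $R=\max_{u,v}\sum_{e\in F_{uv}}X_e$ and $X^*=\max_eX_e$. Condition on $\mathbf M$ and $\boldsymbol\tau$. Edges in $Z_{\boldsymbol\tau}$ contribute nothing to $R$ and $X^*$. Lemma~\ref{lem:comp}(b), \eqref{eq:kappa} and a union bound over $k^2\le(m+1)^2$ pairs show that $R\ge x$ has probability at most $(m+1)^22^De^{-x/(8\mu)}$. By \eqref{eq:integrate} the conditional mean of $R$ is at most $8\mu(1+2\log(m+1)+D)$. By Lemma~\ref{lem:comp}(c) the conditional mean of $X^*$ is at most $4\mu(1+\log m)$. Since $\mu\ge1$, the sum of all terms is at most $\mu(11D+15+16\log(m+1)+4\log m)$, and for $m\ge4$ we have $1\le\log m$ and $\log(m+1)\le2\log m$.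
\end{proof}

\begin{lemma}\label{lem:longest}
We always have $\operatorname{diam}\mathbf G\ge\frac13\max_eL_e\ge\mu/3$.
\end{lemma}

\begin{proof}
Consider a strand with $L\ge2$ edges and the internal vertex at position $\lfloor L/2\rfloor$ on it. A path from this vertex to a hub follows the strand until it reaches one of the two ends, so it has at least $\lfloor L/2\rfloor\ge L/3$ edges. For $L=1$ use $\operatorname{diam}\mathbf G\ge1$. The maximum of the $L_e$ is at least their average $\mu$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:order}(i) and (ii)]
A connected multigraph on $k$ vertices has diameter at most $k-1$, so (i) follows from Proposition~\ref{prop:stretch}.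

For (ii), condition on $\mathbf M$ and $\boldsymbol\tau$. The hypothesis $N\ge3m$ ensures that a fixed share of the load is free: $Y\ge N-2m\ge N/3$ by \eqref{eq:ab}. Also $b\le m$, and $\log b\ge\log(m/2)\ge\frac12\log m$ because $m/2\ge\sqrt m$ for $m\ge4$. By \eqref{eq:LX} and Lemma~\ref{lem:comp}(c),
\[
\mathbb E\big[\max_eL_e\,\big|\,\mathbf M,\boldsymbol\tau\big]\ge\frac{Y\log b}{16\,b}\ge\frac{N\log m}{96\,m}.
\]
Since $k\le m+1\le N$, we have $n\le2N$. Lemma~\ref{lem:longest} gives $\mathbb E[\operatorname{diam}\mathbf G]\ge\frac{N\log m}{288\,m}\ge\frac{n\log m}{576\,m}$.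
\end{proof}

\section{The upper bound $n/\sqrt k$}\label{sec:upper}

\begin{proof}[Proof of Theorem~\ref{thm:upper}]
\emph{Case $s\le k^2$.} By \eqref{eq:logsqrt}, $\log(s+1)\le\log(k^2+1)\le2\log(k+1)\le2\sqrt k$. So \eqref{eq:knownk} gives $\mathbb E[\operatorname{diam}\mathbf G]\le(\sqrt2+4)\,C_0\,n/\sqrt k$.

\emph{Case $s>k^2$.} Here $m=s+k-1\ge s>k^2$. If $m\le3$, then $k=1$ and $\operatorname{diam}\mathbf G\le n=n/k$. Let $m\ge4$. The bound of Theorem~\ref{thm:order}(i) is proportional to the number $N+m$ of edges, which we must compare with $n$; this is where simplicity enters again. A simple graph with degrees $\mathrm d$ has at most $\binom k2\le k^2/2<s/2$ edges between hubs and at most $2N\le 2n$ other edges. Thus $n-1+s\le2n+s/2$, which gives $s\le2n+2$ and $N+m=n-1+s\le3n+1\le4n$. By Theorem~\ref{thm:order}(i), the bound $\log m\le\sqrt m$ from \eqref{eq:logsqrt}, and $m>k^2$,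
\[
\mathbb E[\operatorname{diam}\mathbf G]\le4Cn\,\frac{k+\log m}{m}\le4Cn\Big(\frac km+\frac1{\sqrt m}\Big)\le\frac{8Cn}{k}\le\frac{8Cn}{\sqrt k}.
\]

Finally, if $n_2(\mathrm d)<(1-\varepsilon)n$, then $k>\varepsilon n$, and so $n/\sqrt k\le\sqrt{n/\varepsilon}$.
\end{proof}

\section{Trees attain the bound}\label{sec:trees}

We look for degree sequences with $s=0$ whose kernel is a long tree, so the hubs should have degrees $1$ and $3$ as far as parity allows. We use the formula given by the Pr\"ufer code: if $p\ge2$ and $\delta_1,\dots,\delta_p\ge1$ have sum $2p-2$, then the number of trees on $p$ labeled vertices with degrees $\delta_1,\dots,\delta_p$ is $(p-2)!/\prod_i(\delta_i-1)!$. In particular such trees exist.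

\begin{lemma}\label{lem:tree}
Let $T$ be a uniform tree on a set $U$ of $k\ge4$ vertices with prescribed degrees $d_v\in\{1,3,4\}$ of sum $2k-2$, and let $x\neq y$ be vertices of degree $1$. Then $\mathbb E[\operatorname{dist}_T(x,y)]\ge\sqrt{k-2}/8$.
\end{lemma}

\begin{proof}
We compute the probability that the path from $x$ to $y$ is a given sequence $x,v_1,\dots,v_r,y$. Here $r\ge1$, since two adjacent leaves would form the whole tree, and the $v_i$ are distinct vertices of degree $3$ or $4$. Contract the path to a single vertex. Its degree is $q=\sum_i(d_{v_i}-2)$, so $r\le q\le2r$. The contracted tree has $k-r-1$ vertices. Put $\nu=k-2=\sum_{v\in U}(d_v-1)$; as each $v_i$ contributes at least $2$ to this sum, $r\le\nu/2$ and $k-r-1\ge k/2\ge2$. The prescribed degrees of the contracted tree have sum $(2k-2)-2-2r=2(k-r-1)-2$, so the formula above applies. The tree is recovered from its contraction by distributing the $q$ edges at the new vertex among $v_1,\dots,v_r$, with $d_{v_i}-2$ edges going to $v_i$. So the number of trees with the given path is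
\[
\frac{(k-r-3)!}{(q-1)!\,\prod_{v\notin\mathrm{path}}(d_v-1)!}\cdot\frac{q!}{\prod_i(d_{v_i}-2)!}.
\]
Dividing by the number $(k-2)!/\prod_{v\in U}(d_v-1)!$ of all trees, we find that the path has probability
\[
q\,\frac{(\nu-r-1)!}{\nu!}\prod_{i=1}^r(d_{v_i}-1).
\]
(For the star with three leaves, $\nu=2$ and $r=q=1$, and this equals $1$.) The sum of $\prod_i(d_{v_i}-1)$ over all sequences $(v_1,\dots,v_r)$ is at most $\nu^r$. Therefore
\[
\mathbb P(\operatorname{dist}_T(x,y)=r+1)\le2r\,\nu^r\,\frac{(\nu-r-1)!}{\nu!}=\frac{2r}{\nu-r}\prod_{i=0}^{r-1}\frac{\nu}{\nu-i}.
\]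
Let $r\le\sqrt\nu/2$, so that $r\le\nu/2$. By \eqref{eq:exp} the product is at most $(1-r/\nu)^{-r}\le e^{2r^2/\nu}\le e^{1/2}$, and the probability is at most $4e^{1/2}r/\nu\le7r/\nu$. With $t=\lfloor\sqrt\nu/4\rfloor$,
\[
\mathbb P(\operatorname{dist}_T(x,y)\le t+1)\le\sum_{r=1}^t\frac{7r}{\nu}\le\frac{7t^2}{\nu}\le\frac7{16}<\frac12 .
\]
Hence $\mathbb E[\operatorname{dist}_T(x,y)]\ge(t+2)/2\ge\sqrt\nu/8$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
\emph{Case $k\le3$.} A tree is either a path, with two hubs, or it has a vertex of degree at least $3$ and at least three leaves, so no tree has exactly one or three hubs. For these small $k$ one long strand is enough. For $k=1$ take $\mathrm d=(4,2,\dots,2)$; two cycles of lengths $3$ and $n-2\ge3$ sharing a vertex show that $\mathcal C_{\mathrm d}\ne\emptyset$, and $\mu=(n+1)/2$. For $k=2$ take $\mathrm d=(1,1,2,\dots,2)$, with $\mu=n-1$. For $k=3$ take $\mathrm d=(4,1,1,2,\dots,2)$; a cycle of length $n-2$ with two pendant edges at one vertex shows that $\mathcal C_{\mathrm d}\ne\emptyset$, and $\mu=n/3$. In all three cases $\mu\ge n/3$, and Lemma~\ref{lem:longest} gives $\operatorname{diam}\mathbf G\ge n/9>n/(16\sqrt k)$.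

\emph{Case $k\ge4$.} If $k$ is even, take $\frac{k+2}2$ hubs of degree $1$ and $\frac{k-2}2$ of degree $3$. If $k$ is odd, take $\frac{k+3}2$ hubs of degree $1$, $\frac{k-5}2$ of degree $3$ and one of degree $4$. Add $n-k$ vertices of degree $2$. In both cases the hub degrees have sum $2k-2$, so $m=k-1$, $s=0$, and $\mathcal C_{\mathrm d}$ is a nonempty set of trees. A connected multigraph with $k$ vertices and $k-1$ edges is a tree, so every load vector is admissible, and $w_N(M)=\binom{N+m-1}{m-1}$ is the same for all $M$ with $K(M)$ connected. Each tree on $U$ with degrees $(d_v)_{v\in U}$ comes from $\prod_{v\in U}d_v!$ matchings, one for each way to label the edges at every hub by its half-edges. By Lemma~\ref{lem:law}, $\mathbf K$ is a uniform tree with these degrees, and given $\mathbf M$ the loads form a uniform weak composition of $N$ into $m$ parts. By symmetry $\mathbb E[L_e\mid\mathbf M]=\mu=\frac{n-1}{k-1}$ for each $e$. For two leaves $x,y$, the distance in the tree $\mathbf G$ is the sum of $L_e$ along the path from $x$ to $y$ in $\mathbf K$. With Lemma~\ref{lem:tree}, $n-1\ge3n/4$ and $k-2\ge k/2$,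
\[
\mathbb E[\operatorname{diam}\mathbf G]\ge\mu\,\mathbb E[\operatorname{dist}_{\mathbf K}(x,y)]\ge\frac{n-1}{k-1}\cdot\frac{\sqrt{k-2}}8\ge\frac{3}{32\sqrt2}\cdot\frac{n}{\sqrt k}\ge\frac n{16\sqrt k},
\]
where the last step is $3\ge2\sqrt2$.

The statement on the supremum follows with Theorem~\ref{thm:upper}. For $1/n\le\varepsilon<1$ take $k=\lfloor\varepsilon n\rfloor+1$. Then $k\le n$, $\varepsilon n<k\le2\varepsilon n$, so $n_2(\mathrm d)<(1-\varepsilon)n$ and $\mathbb E[\operatorname{diam}\mathbf G]\ge\sqrt{n/\varepsilon}/(16\sqrt2)$.
\end{proof}

\section{Kernels with many edges per hub}\label{sec:dense}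

By Proposition~\ref{prop:stretch}, the upper bound in Theorem~\ref{thm:order}(iii) reduces to a statement about the kernel.

\begin{proposition}\label{prop:kernel}
If $m\ge2100\,k$ and $N\ge3m$, then $\mathbb E[\operatorname{diam}\mathbf K]\le C\log m$.
\end{proposition}

Some lower bound on $m/k$ is needed: for the trees of Section~\ref{sec:trees}, $m=k-1$ and the expected diameter of the kernel is at least $\sqrt{k-2}/8$ for every $N$.

\begin{proof}[Proof of Theorem~\ref{thm:order}(iii) from Proposition~\ref{prop:kernel}]
We have $2100k\le s\le m\le s+k\le2s$ and $N\ge3m$. The lower bound follows from Theorem~\ref{thm:order}(ii), since $\frac{\log m}{m}\ge\frac{\log s}{2s}$. For the upper bound, $\mu\le\frac{4N}{3m}\le\frac{2n}{s}$ and $\log m\le\log(2s)\le2\log s$, so Propositions~\ref{prop:stretch} and~\ref{prop:kernel} give $\mathbb E[\operatorname{diam}\mathbf G]\le C\mu\log m\le4C\,\frac ns\log s$.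
\end{proof}

\subsection*{A switching lemma}

We want to explore $\mathbf K$ by revealing the partners of half-edges one at a time. For a uniform matching the partner would be uniform among the half-edges not yet matched. Here $\mathbf M$ is weighted by $w_N$ and conditioned on connectivity, so we have no formula for the law of the partner. What we need is weaker: the partner falls into any given set of order $m$ half-edges with probability bounded below. We prove this by changing two pairs of a matching in which the partner misses the set. A half-edge is \emph{covered} by a set $P$ of pairs if it belongs to a pair in $P$.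

\begin{lemma}\label{lem:switch}
Assume $N\ge3m$. Let $P$ be a set of disjoint pairs of half-edges with $\mathbb P(P\subset\mathbf M)>0$. Let $\alpha$ be a half-edge not covered by $P$, and let $T$ be a set of half-edges not covered by $P$ with $\alpha\notin T$ and $|T|>2k$. Then
\[
\mathbb P(\mathbf M(\alpha)\in T\mid P\subset\mathbf M)\ge\frac{|T|-2k}{|T|-2k+32m}.
\]
\end{lemma}

\begin{proof}
Let $\mathcal M$ be the set of matchings $M\supset P$ with $K(M)$ connected, let $\mathcal M_1=\{M\in\mathcal M:M(\alpha)\in T\}$ and $\mathcal M_0=\mathcal M\setminus\mathcal M_1$. For $M\in\mathcal M_0$ and $\gamma\in T$ put $\beta=M(\alpha)$ and $\delta=M(\gamma)$. As $\alpha,\beta\notin T$, the pairs $e=\alpha\beta$ and $f=\gamma\delta$ are different, and neither lies in $P$. The \emph{switched} matching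
\[
M_\gamma=(M\setminus\{\alpha\beta,\gamma\delta\})\cup\{\alpha\gamma,\beta\delta\}
\]
contains $P$ and satisfies $M_\gamma(\alpha)=\gamma\in T$.

\emph{Step 1: $w_N(M)\le16\,w_N(M_\gamma)$.} The new edges may be loops or parallel to old edges, so we give them extra load. Map an admissible vector $\ell$ for $M$ to the vector $\ell'$ for $M_\gamma$ with $\ell'_{\alpha\gamma}=\ell_{\alpha\beta}+2$, $\ell'_{\beta\delta}=\ell_{\gamma\delta}+2$ and all other coordinates unchanged. The map is injective, and $\ell'$ is admissible, because the two new edges have load at least $2$ and the conditions among the old edges are inherited from $\ell$. Hence $w_N(M)\le w_{N+4}(M_\gamma)$. Next, $w_{N'+1}(M')\le2w_{N'}(M')$ for every matching $M'$ and every $N'\ge3m$. Indeed, since $a_\tau\le2m\le N'$, all types appear in \eqref{eq:weight} for both $N'$ and $N'+1$, and the ratio of corresponding terms is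
\[
\frac{N'-a_\tau+b_\tau}{N'-a_\tau+1}=1+\frac{b_\tau-1}{N'-a_\tau+1}\le1+\frac{m-1}{m+1}\le2 .
\]
Four applications give $w_{N+4}(M_\gamma)\le16\,w_N(M_\gamma)$.

\emph{Step 2: for each $M\in\mathcal M_0$, at least $|T|-2k$ choices of $\gamma$ give $M_\gamma\in\mathcal M_1$.} Recall that a \emph{bridge} is an edge whose removal increases the number of components. We claim that $K(M_\gamma)$ is connected whenever $f$ is not a bridge of $K(M)-e$. In that case $K(M)-e-f$ has the same components, as vertex sets, as $K(M)-e$, and it is a spanning subgraph of $K(M_\gamma)$. If $K(M)-e$ is connected, we are done. Otherwise it has two components, one containing the hub of $\alpha$ and one containing the hub of $\beta$, and both ends of $f$ lie in the same component. If they lie with $\alpha$, then the new edge $\beta\delta$ joins the two components; if they lie with $\beta$, then $\alpha\gamma$ does. This proves the claim. A bridge lies on no cycle, so the bridges of $K(M)-e$ form a forest on $k$ vertices. There are at most $k-1$ of them, and each excludes at most two values of $\gamma$.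

\emph{Step 3: double counting.} Given $M'\in\mathcal M_1$, a pair $(M,\gamma)$ with $M_\gamma=M'$ has $\gamma=M'(\alpha)$, and it is determined by $\beta$, since then $\delta=M'(\beta)$. So there are at most $2m$ such pairs. Summing Step~1 over all pairs $(M,\gamma)$ with $M\in\mathcal M_0$ and $M_\gamma\in\mathcal M_1$, we get
\[
(|T|-2k)\sum_{M\in\mathcal M_0}w_N(M)\le16\cdot2m\sum_{M'\in\mathcal M_1}w_N(M').
\]
By Lemma~\ref{lem:law} the two sums are proportional to $1-\pi$ and $\pi$, where $\pi$ is the conditional probability in the statement. Solving $(|T|-2k)(1-\pi)\le32m\,\pi$ for $\pi$ gives the bound.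
\end{proof}

Step~1 fails if $N$ is too small. In Example~\ref{ex:theta}, switching two edges of the theta so that two half-edges at the same hub become partners produces the dumbbell, and for $N\in\{2,3\}$ the theta has positive weight while the dumbbell has weight $0$.

We apply the lemma to explorations. In each step an exploration selects an uncovered half-edge by a deterministic rule that depends only on the pairs revealed so far, and reveals its partner. If a sequence of $j$ pairs can be revealed in this way and $P$ is the set of these pairs, then by induction on the steps the exploration reveals this sequence if and only if $P\subset\mathbf M$. So conditioning on the history of the first $j$ steps is conditioning on an event $\{P\subset\mathbf M\}$.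

\subsection*{Proof of Proposition~\ref{prop:kernel}}

The plan is as follows. The average hub degree is $2m/k$, and most half-edges sit at hubs of degree at least $m/(4k)\ge525$. A breadth-first search from a hub $v$ finds a new such hub with probability at least $1/65$ per step, which on average brings more than eight half-edges, while a step uses up two. So the search grows geometrically until it has seen a fixed fraction of all half-edges. Lemma~\ref{lem:switch} says nothing about small targets, so the search cannot be followed until it finds a prescribed hub $v'$. Instead we start a second exploration at $v'$, which hits the large set of unmatched half-edges left by the first one within $O(\log m)$ steps.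

Let $j_0=\lceil2600\log m\rceil$ and $j_1=\lceil2052\log m\rceil$, and let $m_0$ be a universal constant such that $j_0\le m/16$ for all $m\ge m_0$. Since $\operatorname{diam}\mathbf K\le k-1\le m$, the proposition holds for $m<m_0$ with $C=m_0$. Assume $m\ge m_0$. For $D\subset U$ let $\operatorname{vol}(D)=\sum_{u\in D}d_u$. Put $\Delta=m/(4k)\ge525$, and call a hub \emph{heavy} if its degree is at least $\Delta$. The hubs that are not heavy carry at most $k\Delta=m/4$ half-edges. Fix hubs $v$ and $v'$.

\medskip\noindent\emph{Stage 1: breadth-first search from $v$.} After $j$ steps we have a set $P_j$ of $j$ revealed pairs and a set $D_j$ of discovered hubs, with both ends of every revealed pair at hubs of $D_j$; initially $P_0=\emptyset$ and $D_0=\{v\}$. The set $A_j$ of \emph{active} half-edges consists of the half-edges at $D_j$ not covered by $P_j$, so $|A_j|=\operatorname{vol}(D_j)-2j$. In step $j+1$ we \emph{process} the earliest discovered hub that has an active half-edge: we take its smallest active half-edge $\alpha$, reveal $\mathbf M(\alpha)$, and add the hub of $\mathbf M(\alpha)$ to the discovered set if it is new. We stop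 at time $\sigma=\min\{j:\operatorname{vol}(D_j)\ge m/4\}$. For $j<\sigma$ we have $D_j\ne U$, so $A_j\neq\emptyset$ because $\mathbf K$ is connected. Thus the search does not get stuck, and $\sigma\le m$ since only $m$ pairs can be revealed.

\emph{Successes.} Let $j<\sigma$ and let $T$ be the set of half-edges at heavy hubs outside $D_j$. These are not covered by $P_j$, $\alpha\notin T$, and $|T|\ge2m-\frac m4-\frac m4\ge m$. Since $2k\le m/2$, Lemma~\ref{lem:switch} shows that, given the history, step $j+1$ discovers a new heavy hub with probability at least $\frac{1/2}{1/2+32}=\frac1{65}=:p$. Let $\xi_{j+1}$ be the indicator of this event if $j<\sigma$, let $\xi_{j+1}=1$ if $j\ge\sigma$, and put $S_j=\xi_1+\dots+\xi_j$. Given the history up to time $j$, the mean of $2^{-\xi_{j+1}}$ is at most $1-p/2\le e^{-p/2}$. Hence $\mathbb E[2^{-S_j}]\le e^{-pj/2}$, and by Markov's inequality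
\[
\mathbb P(S_j<pj/2)\le2^{pj/2}e^{-pj/2}=e^{-pj(1-\log2)/2}\le e^{-pj/8}=e^{-j/520}.
\]
Let $\mathcal E$ be the event that $S_j\ge pj/2=j/130$ for all $j\ge j_0$. As $1-e^{-u}\ge u/2$ for $0\le u\le1$, and $m\ge2100$,
\[
\mathbb P(\mathcal E^c)\le\sum_{j\ge j_0}e^{-j/520}\le1040\,e^{-j_0/520}\le1040\,m^{-5}\le m^{-4}.
\]

\emph{Volume and stopping time.} On $\mathcal E$, for $j_0\le j<\sigma$, the set $D_j$ contains at least $j/130$ heavy hubs, so
\begin{equation}\label{eq:vol}
\frac{\Delta j}{130}\le\operatorname{vol}(D_j)<\frac m4 .
\end{equation}
Since $\Delta/130\ge4$, the left inequality gives $\operatorname{vol}(D_j)\ge4j$ and so $|A_j|\ge2j$; this is the main use of the constant $2100$. Comparing the two ends of \eqref{eq:vol} gives $j<130k$. Taking $j=\sigma-1$ when $\sigma>j_0$, we get $\sigma\le\max(j_0,130k)\le m/16$, because $16\cdot130k=2080k\le m$. Therefore $|A_\sigma|\ge\frac m4-2\sigma\ge\frac m8$ on $\mathcal E$.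

\emph{Depth.} Give $v$ depth $0$, and give a hub discovered while processing a hub of depth $h$ the depth $h+1$. The depth of a hub is at least its distance from $v$ in $\mathbf K$. A discovered hub without active half-edges never regains one, so hubs are processed in the order of discovery, and by induction the depths are nondecreasing in that order. If $\sigma=0$, then $D_\sigma=\{v\}$. Otherwise let $h^*$ be the largest depth of a processed hub. All depths $h\le h^*$ are processed; let $t_h<\sigma$ be the number of steps made before the first step that processes a hub of depth $h$. At time $t_h$ no hub of depth greater than $h$ has been discovered and no hub of smaller depth has an active half-edge, so all of $A_{t_h}$ lies at depth $h$. These half-edges must all be covered before depth $h+1$ is processed, and each step covers two half-edges. Hence $t_{h+1}\ge t_h+\max(1,|A_{t_h}|/2)$ for $h<h^*$. It follows that $t_h\ge h$, and that on $\mathcal E$ we have $t_{h+1}\ge2t_h$ for $j_0\le h<h^*$. If $h^*\ge j_0$, then $2^{h^*-j_0}\le t_{h^*}<m$. So on $\mathcal E$ we have $h^*\le j_0+\log_2m$ in any case.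

Let $\mathcal F$ be the event that $|A_\sigma|\ge m/8$ and all hubs of $D_\sigma$ have depth at most $j_0+\log_2m+1$. We have shown that $\mathcal E\subset\mathcal F$, so $\mathbb P(\mathcal F^c)\le m^{-4}$. The event $\mathcal F$ is determined by the history at time $\sigma$, so we may condition on it and still apply Lemma~\ref{lem:switch}.

\medskip\noindent\emph{Stage 2: from $v'$ to $D_\sigma$.} Condition on a history of Stage~1 in $\mathcal F$. If $v'\in D_\sigma$, there is nothing to do. Otherwise start with $D'=\{v'\}$. In each step take the smallest uncovered half-edge $\alpha$ at $D'$ and reveal its partner. If the partner lies in $A_\sigma$, we have a \emph{hit} and stop; if not, its hub lies outside $D_\sigma$, and we add it to $D'$. We also stop after $j_1$ steps. Before a hit, $D'$ is disjoint from $D_\sigma$ and all pairs revealed in Stage~2 have both ends at $D'$. So an uncovered half-edge at $D'$ exists, for otherwise no edge of $\mathbf K$ would leave $D'\neq U$. Also $A_\sigma$ is still uncovered, and $\alpha\notin A_\sigma$. Apply Lemma~\ref{lem:switch} with $T=A_\sigma$ and $P$ the set of pairs revealed in both stages.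 Since $2k\le m/16$, we have $|T|-2k\ge m/16$, and each step is a hit with conditional probability at least $\frac{1/16}{1/16+32}=\frac1{513}$. The probability of no hit in $j_1$ steps is at most $e^{-j_1/513}\le m^{-4}$. After a hit, the at most $j_1$ edges revealed in Stage~2 connect $v'$ to a hub of $D_\sigma$, so
\[
\operatorname{dist}_{\mathbf K}(v,v')\le j_1+j_0+\log_2m+1\le C_1\log m
\]
with a universal constant $C_1$.

\medskip\noindent\emph{Conclusion.} For all hubs $v,v'$ we have $\mathbb P(\operatorname{dist}_{\mathbf K}(v,v')>C_1\log m)\le2m^{-4}$. A union bound over $k^2\le m^2$ pairs gives $\mathbb P(\operatorname{diam}\mathbf K>C_1\log m)\le2m^{-2}$. Since $\operatorname{diam}\mathbf K\le m$ always, $\mathbb E[\operatorname{diam}\mathbf K]\le C_1\log m+2/m\le(C_1+1)\log m$. This proves Proposition~\ref{prop:kernel}, and with it Theorem~\ref{thm:order}(iii). \qed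

\begin{thebibliography}{9}
\bibitem{ABC} Louigi Addario-Berry and Gabriel Crudele, \emph{Universal diameter bounds for random graphs with given degrees}, arXiv:2507.10759 (2025).
\end{thebibliography}
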